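# The average height of an evolving tree: the Aldous diffusion and Zambotti's reflected heat equation

## 1. Theorem A: the average height moves like $t^{1/2}$ in one process and at most like $t^{3/7}$ squared in the other

For a rooted compact tree $(T,d,\rho,\mu)$ with a probability measure $\mu$, write $F(T)=\int d(\rho,x)\,\mu(dx)$ for its average height.

**Theorem A.** Let $(\mathcal T(t),t\ge0)$ be the Aldous diffusion and let $u$ be Zambotti's stationary process on $[0,1]$. There are $c_1,t_0>0$ with
$$\mathbb E\big[(F(\mathcal T(t))-F(\mathcal T(0)))^2\big]\ge c_1t^{1/2}\qquad(0<t\le t_0),\tag{1}$$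
and there is $C<\infty$ with
$$\mathbb E\Big[\Big(\int_0^1u(t,x)\,dx-\int_0^1u(0,x)\,dx\Big)^2\Big]\le Ct^{6/7}\qquad(0<t\le 1/128).\tag{2}$$
Consequently, for no $\lambda>0$ (and no $c'>0$) does $(\mathcal T_{c'u(\lambda t,\cdot)})_{t\ge0}$ have the law of $(\mathcal T(t))_{t\ge0}$; already the two-time marginals differ.

Here is the question behind this, in plain words. A Brownian excursion codes a random tree, the Brownian continuum random tree. Zambotti's process is a stationary evolution of Brownian excursions. Coding a tree at each time therefore gives a stationary evolution of Brownian trees. The Aldous diffusion is another one, obtained as a limit of a chain that removes and reattaches leaves. Are they the same process, up to running one of them at a different constant speed? The question is posed in Noah Forman, Soumik Pal, Douglas Rizzolo, Matthias Winkel, "The Aldous diffusion: a stationary evolution of the Brownian CRT", arXiv:2305.17269 (2023). Theorem A answers no, and it does so with a single real observable.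 We now make each object precise.

### Tree shapes and Aldous's chain

**Definition (tree shapes).** For $k\ge2$, $\mathbb T_k$ is the set of rooted binary tree shapes with leaves labelled $1,\dots,k$: the root has degree 1, every internal vertex has degree 3. Such a tree has $2k-1$ edges. We let $\mathbb T_1$ contain the single edge. (The root is not a leaf.)

For example $\mathbb T_2$ has one element: a root edge, then a branch point with two leaf edges. Each element of $\mathbb T_{k+1}$ arises exactly once by attaching leaf $k+1$ to one of the $2k-1$ edges of an element of $\mathbb T_k$. So $|\mathbb T_3|=3$ and $|\mathbb T_4|=15$.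

**Definition (Aldous's chain).** For $k\ge2$, one step is as follows. Pick a leaf $i$ uniformly. Remove it with its edge, and merge the two remaining edges at its former neighbour. Pick one of the $2k-3$ edges of the resulting tree uniformly, insert a vertex in it, and attach leaf $i$ there. The process $(\mathbf t_k(s),s\ge0)$ is the stationary continuous-time version, whose steps are separated by independent exponential times of rate
$$\kappa_k=k(2k-3).$$
Its stationary law is uniform on $\mathbb T_k$.

### Real trees, the Gromov–Hausdorff–Prokhorov metric, the Aldous diffusion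

$\mathbb T^{\rm real}$ is the space of isometry classes of rooted compact $\mathbb R$-trees with a probability measure. The distance $d_{\rm GHP}(T,T')$ is the infimum, over isometric embeddings of both trees in a common metric space, of the maximum of three numbers: the Hausdorff distance of the trees, the distance of the roots, and the Prokhorov distance of the measures.

The map $\tau_{\sqrt k}:\mathbb T_k\to\mathbb T^{\rm real}$ gives every edge length $1/\sqrt k$ and puts mass $1/k$ at each leaf. If $h_i$ is the height (number of edges to the root) of leaf $i$, then $F(\tau_{\sqrt k}(\mathbf t))=k^{-3/2}\sum_ih_i$. For $k=2$ both leaves have height 2 and $F=\sqrt2$.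

**Definition (Aldous diffusion).** $(\mathcal T(s),s\ge0)$ is a stationary, path-continuous Markov process in $(\mathbb T^{\rm real},d_{\rm GHP})$ whose law is characterized by
$$\big(\tau_{\sqrt k}(\mathbf t_k(s_1)),\dots,\tau_{\sqrt k}(\mathbf t_k(s_m))\big)\to\big(\mathcal T(s_1),\dots,\mathcal T(s_m)\big)\quad\text{in distribution as }k\to\infty,$$
for all $m\ge1$ and $0\le s_1<\dots<s_m$. Its stationary law is the Brownian continuum random tree (BCRT), which is the limit law of $\tau_{\sqrt k}$ of a uniform element of $\mathbb T_k$.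

These facts are all we use about $\mathcal T$.

### Trees coded by excursions, and Zambotti's process

For continuous $f:[0,1]\to[0,\infty)$ with $f(0)=f(1)=0$ put
$$d_f(s,t)=f(s)+f(t)-2\min_{[s\wedge t,\,s\vee t]}f .$$
Then $\mathcal T_f$ is the quotient $[0,1]/\{d_f=0\}$ with metric $d_f$, root the class of $0$, and measure the push-forward of Lebesgue measure. Since $d_f(0,x)=f(x)$,
$$F(\mathcal T_f)=\int_0^1f(x)\,dx .$$
Example: for the tent $f(x)=\min(x,1-x)$, the points $x$ and $1-x$ are identified, $\mathcal T_f$ is the segment $[0,\frac12]$ with uniform measure, and $F=\frac14$.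

Let $\mathbf e$ be the normalized Brownian excursion, that is, the 3-dimensional Bessel bridge from $0$ to $0$. It is the modulus of a 3-dimensional Brownian bridge, so $\mathbb E[\mathbf e(x)^2]=3x(1-x)$, and $\mathbf e>0$ on $(0,1)$ a.s. Let $c>0$ be the unique constant for which $\mathcal T_{c\mathbf e}$ has the law of the BCRT.

Zambotti's process $u$ solves, on $[0,1]$,
$$\frac{\partial u}{\partial t}=\frac12\frac{\partial^2u}{\partial x^2}+\eta+\dot W,\qquad u\ge0,\quad u(t,0)=u(t,1)=0,\quad\int u\,d\eta=0,$$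
where $\dot W$ is space-time white noise and $\eta\ge0$ is a random measure carried by the zero set of $u$: it pushes $u$ up where it touches $0$. The initial value has the law of $\mathbf e$.

**What we assume about $u$.** It is continuous and stationary, $u(t,\cdot)$ has the law of $\mathbf e$, $u(0,\cdot)$ is independent of $\dot W$, and (the usual Nualart–Pardoux/Zambotti notion of solution) for all $\phi\in C_c^\infty(0,1)$ and $t\ge0$, a.s.
$$\langle u_t,\phi\rangle=\langle u_0,\phi\rangle+\tfrac12\int_0^t\langle u_s,\phi''\rangle\,ds+\int_0^t\!\!\int\phi\,d\eta+\int_0^t\!\!\int\phi\,dW,\qquad\eta\ge0,\tag{3}$$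
with $\langle f,g\rangle=\int_0^1fg\,dx$. Only Corollary D below also uses that $u$ is Markov and reversible.

We write $Y_t=\int_0^1u(t,x)\,dx$ throughout, so that $F(\mathcal T_{c'u(\lambda t,\cdot)})=c'Y_{\lambda t}$. Thus (1) and (2) concern the same functional of the two tree processes. Rescaling time and height cannot reconcile the exponents $\frac12$ and $\frac67$.

### Three strengthenings

**Theorem B (mutual singularity).** For all $T_0,\lambda,c'>0$, the laws of $(\mathcal T(t))_{0\le t\le T_0}$ and $(\mathcal T_{c'u(\lambda t,\cdot)})_{0\le t\le T_0}$ are mutually singular. Moreover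
$$\sum_{i<n}\Big(F\big(\mathcal T(\tfrac{(i+1)T_0}n)\big)-F\big(\mathcal T(\tfrac{iT_0}n)\big)\Big)^2\to\infty\quad\text{in probability},$$
so the average height of the Aldous diffusion is not a semimartingale in any filtration.

**Theorem C (exact formula, sharp constant).** Let $(E_l)_{l\ge2}$ be i.i.d. Exp(1), $\tau_m=\sum_{l>m}E_l/\kappa_l$, $N_t=\min\{m\ge1:\tau_m\le t\}$ (a pure death process started from $\infty$), and $a_m=\Gamma(m-\frac12)/\Gamma(m+1)$. Then for $t>0$
$$\mathbb E\big[(F(\mathcal T(t))-F(\mathcal T(0)))^2\big]=2\,\mathbb E[V(N_t)],\qquad V(m)=\tfrac{10}3-\tfrac{m(2m-1)(5m+1)}3a_m^2+\tfrac{\sqrt\pi}2(m+1)a_m,$$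
and this is $\sim\sqrt{2\pi t}$ as $t\downarrow0$.

**Corollary D.** There is no deterministic function $\theta:[0,\infty)\to[0,\infty)$ for which $(\mathcal T_{c\,u(\theta(t),\cdot)})_{t\ge0}$ has the law of the Aldous diffusion.

## 2. Two, three and four leaves by hand

Write $H=\sum_ih_i$ for the total leaf height. With two or three leaves all trees look the same up to labels, so $H$ is constant: $H=2+2=4$ for $k=2$, and $H=2+3+3=8$ for $k=3$.

With four leaves there are two unlabelled shapes. The comb has leaf heights $2,3,4,4$, so $H=13$. The balanced shape has heights $3,3,3,3$, so $H=12$. Take one step of the chain. Whatever leaf is removed, what remains is the three-leaf shape with its five edges. Attaching the leaf to the edge of the height-2 leaf gives the balanced shape; attaching it to the root edge, to the inner edge or to either of the two deepest leaf edges gives a comb. So each step makes the shape balanced with probability $\frac15$, independently of the past. In particular a stationary $H$ is $12$ with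 probability $\frac15$ and $13$ with probability $\frac45$; its variance is $\frac4{25}$. Steps come at rate $\kappa_4=20$, so
$$\mathbb E\big[(H(\mathbf t_4(s))-H(\mathbf t_4(0)))^2\big]=\tfrac8{25}\,(1-e^{-20s}).$$
For $F=H/8$ the right side becomes $\frac1{200}(1-e^{-20s})$, which is linear near $s=0$ with slope $\frac1{10}$.

For each finite $k$ the increments are linear near $s=0$, simply because the chain jumps at a finite rate. So the behaviour $t^{1/2}$ in (1) can only appear after $k\to\infty$ at fixed $t$, and we need estimates that are uniform in $k$ at fixed $t$.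

## 3. Two continuous functionals on the space of trees

To pass from the chain to its limit we need observables that are continuous on $\mathbb T^{\rm real}$. Beside $F$ we use (in Theorem B)
$$G(T)=\iint\tfrac12\big(d(\rho,x)+d(\rho,y)-d(x,y)\big)\,\mu(dx)\mu(dy),$$
the average length of the common part of the root paths of two random points. For an excursion, $\frac12(d_f(0,x)+d_f(0,y)-d_f(x,y))=\min_{[x\wedge y,x\vee y]}f$, so
$$G(\mathcal T_f)=\iint\min_{[x\wedge y,x\vee y]}f\,dx\,dy .$$
For the tent, $G$ is the mean of the minimum of two independent uniform variables on $[0,\frac12]$, which is $\frac16$. For the tree $\tau_{\sqrt2}(\mathbf t)$, $\mathbf t\in\mathbb T_2$, two equal leaves share length $\sqrt2$ and two different leaves share $1/\sqrt2$, so $G=\frac12\sqrt2+\frac12\frac1{\sqrt2}=\frac{3\sqrt2}4$.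

**Lemma 1.** $F$ and $G$ are continuous for $d_{\rm GHP}$.

*Proof.* Suppose $d_{\rm GHP}(T,T')<\varepsilon$. Embed both trees in a common space with Hausdorff, root and Prokhorov distances less than $\varepsilon$. By Strassen's theorem there is a coupling $(x,x')$ of $\mu,\mu'$ with $\mathbb P(d(x,x')>\varepsilon)\le\varepsilon$. Let $M$ be the larger of the two tree heights; the two heights differ by at most $2\varepsilon$, so $M$ stays bounded as $T'\to T$. On $\{d(x,x')\le\varepsilon\}$ we have $|d(\rho,x)-d(\rho',x')|\le2\varepsilon$, and otherwise this difference is at most $M$. Hence $|F(T)-F(T')|\le2\varepsilon+\varepsilon M$. For $G$, take two independent copies $(x,x'),(y,y')$ of the coupling. The integrand lies in $[0,M]$ (it is $\ge0$ and at most $\min(d(\rho,x),d(\rho,y))$ by the triangle inequality). If both pairs are close, which fails with probability at most $2\varepsilon$, it changes by at most $\frac12(2\varepsilon+2\varepsilon+2\varepsilon)=3\varepsilon$. So $|G(T)-G(T')|\le3\varepsilon+2\varepsilon M$.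 $\square$

## 4. Zambotti's process: test functions that vanish near the boundary

This section proves (2). The obvious plan is to put $\phi=1$ in (3), since $Y_t=\langle u_t,1\rangle$, and to estimate the square of the right side term by term. This fails in two places. First, we would need a second moment of the $\eta$-term, about which we have assumed only that it is nonnegative. Second, $\phi=1$ is not in $C_c^\infty(0,1)$, and approximations of it have large second derivatives near $0$ and $1$. Stationarity removes the first difficulty. For the second we pay for the boundary layer and optimize its width.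

**Step 1.** *The purpose is to bound the increments of $X_t=\langle u_t,\phi\rangle$ without any estimate on $\eta$.* Let $\phi\in C_c^\infty(0,1)$ with $0\le\phi\le1$. Then $X_t\ge0$. Recall Minkowski's integral inequality $\|\int g(x)u(x)dx\|_{L^2}\le\int|g(x)|\,\|u(x)\|_{L^2}dx$. It gives
$$\|X_0\|_{L^2}\le\int_0^1\sqrt{3x(1-x)}\,dx=\tfrac{\sqrt3\,\pi}8\le1 .$$
By stationarity $\mathbb E[X_t^2]=\mathbb E[X_0^2]$. Expanding the square,
$$\mathbb E[(X_t-X_0)^2]=2\,\mathbb E[X_0^2]-2\,\mathbb E[X_0X_t]=-2\,\mathbb E[X_0(X_t-X_0)].$$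
Insert (3) for $X_t-X_0$. The $W$-term is centred, square integrable and independent of $X_0$, so it contributes $0$. The product of $X_0\ge0$ and the $\eta$-term is nonnegative; it is integrable because the other products are. It enters with a minus sign, so dropping it gives an upper bound:
$$\mathbb E[(X_t-X_0)^2]\le-\int_0^t\mathbb E[X_0\langle u_s,\phi''\rangle]\,ds\le t\,\|X_0\|_{L^2}\|\langle u_0,\phi''\rangle\|_{L^2}\le t\,\|\langle u_0,\phi''\rangle\|_{L^2},\tag{4}$$
by Cauchy–Schwarz and stationarity.

**Step 2.** *The purpose is to choose $\phi$ close to $1$ and measure the cost.* Fix $\psi\in C^\infty(\mathbb R,[0,1])$ with $\psi=0$ on $(-\infty,1]$ and $\psi=1$ on $[2,\infty)$, and let $K=\sup|\psi''|$. For $0<\epsilon\le\frac14$ put $\phi(x)=\psi(x/\epsilon)\psi((1-x)/\epsilon)$. Since $2\epsilon\le1-2\epsilon$, one of the two factors equals $1$ wherever the other varies. So $|\phi''|\le K\epsilon^{-2}$ on $[\epsilon,2\epsilon]\cup[1-2\epsilon,1-\epsilon]$ and $\phi''=0$ elsewhere. On these intervals $\|u_0(x)\|_{L^2}\le\sqrt{6\epsilon}$.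 Minkowski's inequality gives
$$\|\langle u_0,\phi''\rangle\|_{L^2}\le2K\epsilon^{-2}\cdot\epsilon\cdot\sqrt{6\epsilon}\le5K\epsilon^{-1/2},\qquad
\|\langle u_0,1-\phi\rangle\|_{L^2}\le2\int_0^{2\epsilon}\sqrt{3x}\,dx=\tfrac{4}{\sqrt3}(2\epsilon)^{3/2}\le7\epsilon^{3/2}.$$
As $\epsilon\to0$ with $t$ fixed the first bound explodes, so we cannot simply let $\phi\to1$.

**Step 3.** *The purpose is to combine the two errors and choose $\epsilon$ as a function of $t$.* We have $Y_t-Y_0=(X_t-X_0)+(\langle u_t,1-\phi\rangle-\langle u_0,1-\phi\rangle)$, and the last bracket has $L^2$-norm at most $14\epsilon^{3/2}$ by stationarity. With $(a+b)^2\le2a^2+2b^2$ and (4),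
$$\mathbb E[(Y_t-Y_0)^2]\le2\cdot5K\epsilon^{-1/2}t+2(14\epsilon^{3/2})^2=10K\epsilon^{-1/2}t+392\,\epsilon^3 .$$
Both terms have the same order when $\epsilon=t^{2/7}$, which is at most $\frac14$ exactly when $t\le4^{-7/2}=1/128$. Then
$$\mathbb E[(Y_t-Y_0)^2]\le(10K+392)\,t^{6/7}\qquad(0<t\le1/128),\tag{5}$$
which is (2).

## 5. Counting edges: how heights grow when leaves are added

We turn to the tree side. The basic random object is the **growth chain** $(\mathbf r_k)_{k\ge1}$: $\mathbf r_1$ is the single edge, and $\mathbf r_{k+1}=\mathbf r_k+e$, where $e$ is uniform among the $2k-1$ edges of $\mathbf r_k$ and $\mathbf t+e$ denotes $\mathbf t\in\mathbb T_k$ with leaf $k+1$ attached to the edge $e$. Since $(\mathbf t,e)\mapsto\mathbf t+e$ is a bijection onto $\mathbb T_{k+1}$, $\mathbf r_k$ is uniform on $\mathbb T_k$. For $m\le k$, $\mathbf r_m$ is a function of $\mathbf r_k$ (delete the leaves $m+1,\dots,k$).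

For an edge $e$ of $\mathbf t\in\mathbb T_l$ let $j_e$ be the number of leaves whose root path uses $e$, and let $d_e$ be the number of edges on the path from the root through $e$, including $e$. Counting pairs (leaf, edge on its path) gives $H=\sum_ih_i=\sum_ej_e$. Put $J=\sum_ej_e^2$. The part of the tree consisting of $e'$ and everything beyond it has $2j_{e'}-1$ edges. Counting pairs $e'\preceq e$ gives
$$\sum_ed_e=\sum_{e'}(2j_{e'}-1)=2H-(2l-1).$$
Write $H_l,J_l$ for the values at $\mathbf r_l$, and $L_l$ for the height of leaf $1$ in $\mathbf r_l$. Write $x^{\overline r}=x(x+1)\cdots(x+r-1)$.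

As an example, take $l=3$. The pairs $(j_e,d_e)$ are $(3,1)$ for the root edge, $(2,2)$ for the inner edge, $(1,2)$ for the edge of the height-2 leaf, and $(1,3)$ twice. So $H=8$, $J=16$, and $\sum_ed_e=11=2\cdot8-5$.

**Lemma 2.** (a) If $e$ is the edge chosen at step $l$, then $H_{l+1}-H_l=\Delta_e:=j_e+d_e+1$; moreover $\sum_e\Delta_e=3H_l$ and $\mathbb E[H_{l+1}\mid\mathbf r_l]=\frac{2l+2}{2l-1}H_l$.

(b) $\mathbb E[J_{l+1}\mid\mathbf r_l]=\frac{2l+4}{2l-1}J_l$.

(c) $\mathbb E[L_{l+1}^{\overline r}\mid\mathbf r_l]=\big(1+\frac r{2l-1}\big)L_l^{\overline r}$; hence $\mathbb E[L_l^2]\le4l$ and $\mathbb E[L_l^6]\le960\,l^3$.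

*Proof.* (a) The $j_e$ leaves beyond $e$ gain height $1$, and the new leaf has height $d_e+1$. Summing over the $2l-1$ edges, $\sum_e\Delta_e=H+(2H-(2l-1))+(2l-1)=3H$. Dividing by $2l-1$ gives the conditional mean $H_l(1+\frac3{2l-1})$.

(b) Every edge $e'\prec e$ strictly between the root and $e$ gets $j_{e'}+1$. The edge $e$ is replaced by its two halves, with values $j_e+1$ and $j_e$. The new leaf edge has value $1$. So $J$ changes by $\sum_{e'\prec e}(2j_{e'}+1)+(j_e+1)^2+1$. Each $e'$ has $2j_{e'}-2$ edges strictly beyond it. Summing over $e$,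
$$\sum_e\big[(2j_e+1)(2j_e-2)+j_e^2+2j_e+2\big]=\sum_e5j_e^2=5J .$$
(c) The height of leaf $1$ increases by $1$ when the chosen edge is one of the $L_l$ edges of its root path, and otherwise stays the same. Since $(x+1)^{\overline r}-x^{\overline r}=r(x+1)\cdots(x+r-1)=\frac rx\,x^{\overline r}$, the expected change of $L^{\overline r}$ is $\frac{L_l}{2l-1}\cdot\frac r{L_l}L_l^{\overline r}$. As $L_1=1$ and $1^{\overline r}=r!$, taking products gives
$$\mathbb E[L_l^{\overline2}]=2\prod_{j=1}^{l-1}\frac{2j+1}{2j-1}=2(2l-1),\qquad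
\mathbb E[L_l^{\overline6}]=720\prod_{j=1}^{l-1}\frac{2j+5}{2j-1}=48(2l-1)(2l+1)(2l+3).$$
Finally $(2l-1)(2l+1)(2l+3)\le8l^3+12l^2\le20l^3$, and $x^r\le x^{\overline r}$. $\square$

In the example, $\Delta_e=5,5,4,5,5$, with sum $24=3\cdot8$: this is the law of $H_4$ found in Section 2.

**Normalization.** We want martingales. Let
$$a_l=\frac{\Gamma(l-\frac12)}{\Gamma(l+1)},\qquad\gamma_l=\frac{l+1}{a_l}=\frac{\Gamma(l+2)}{\Gamma(l-\frac12)} .$$
Then $a_{l+1}/a_l=\frac{2l-1}{2l+2}$ and $\gamma_{l+1}/\gamma_l=\frac{2l+4}{2l-1}$, so by Lemma 2 $(a_lH_l)$ and $(J_l/\gamma_l)$ are martingales. Since $H_1=J_1=1$, $a_1=\sqrt\pi$ and $\gamma_1=2/\sqrt\pi$,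
$$\mathbb E[H_l]=\sqrt\pi/a_l,\qquad\mathbb E[J_l/\gamma_l]=\sqrt\pi/2 .\tag{6}$$
For bounds, the squared ratio of consecutive terms of $a_ll^{3/2}$ is
$$\frac{(l-\frac12)^2(l+1)}{l^3}=1-\frac3{4l^2}+\frac1{4l^3}<1,$$
and $a_ll^{3/2}\to1$ by the standard asymptotics of Gamma quotients. So $a_ll^{3/2}$ decreases from $\sqrt\pi$ to $1$, and
$$l^{-3/2}\le a_l\le\sqrt\pi\,l^{-3/2}\le2l^{-3/2},\qquad\tfrac12l^{5/2}\le\gamma_l\le2l^{5/2}.\tag{7}$$

**Moments of the average height.** Let $F_k=k^{-3/2}H=F\circ\tau_{\sqrt k}$ on $\mathbb T_k$, the average of the $h_i/\sqrt k$. Under the uniform law all leaf heights have the same distribution, that of $L_k$. By Jensen's inequality and Lemma 2(c),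
$$\mathbb E[H_l^2]\le l^2\,\mathbb E[L_l^2]\le4l^3,\qquad\mathbb E[F_k(\mathbf r_k)^2]\le4,\qquad\mathbb E[F_k(\mathbf r_k)^6]\le960 .\tag{8}$$

## 6. The variance of one step, and why its divergence is not enough

Let $\mathcal I_k$ be the space of real functions on $\mathbb T_k$ that are invariant under relabelling of the leaves, such as $F_k$. For $f\in\mathcal I_k$ let $\mathbf t$ be uniform and $\mathbf t'$ the result of one step of Aldous's chain. Given that leaf $i$ is moved, exchange the labels $i$ and $k$ in both trees: the values $f(\mathbf t),f(\mathbf t')$ do not change and $\mathbf t$ is still uniform. So we may assume that leaf $k$ is moved. Then $\mathbf t=\mathbf r_k$ is obtained from $\mathbf r_{k-1}$ by inserting leaf $k$ at a uniform edge, and $\mathbf t'$ is obtained from the same $\mathbf r_{k-1}$ by a fresh uniform insertion. Given $\mathbf r_{k-1}$, the two values are independent with the same law, hence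
$$\mathbb E[(f(\mathbf t')-f(\mathbf t))^2]=2\,\mathbb E\big[\operatorname{Var}(f(\mathbf r_k)\mid\mathbf r_{k-1})\big].$$

A sensible first attempt at (1) is to multiply this by the jump rate. For $f=F_k$, Lemma 2(a) with $l=k-1$ gives
$$\operatorname{Var}(H_{l+1}\mid\mathbf r_l)=\frac1{2l-1}\sum_e\Delta_e^2-\Big(\frac{3H_l}{2l-1}\Big)^2\ge\frac{J_l}{2l-1}-\frac{9H_l^2}{(2l-1)^2},\tag{9}$$
because $\Delta_e\ge j_e$. By (6), (7) and (8) its mean is at least $\frac{\sqrt\pi}8l^{3/2}-36\,l$. So the slope at $s=0$ of $s\mapsto\mathbb E[(F_k(\mathbf t_k(s))-F_k(\mathbf t_k(0)))^2]$, which is $2\kappa_k\mathbb E[\operatorname{Var}(F_k(\mathbf r_k)\mid\mathbf r_{k-1})]$, is at least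
$$2\kappa_kk^{-3}\Big(\tfrac{\sqrt\pi}8(k-1)^{3/2}-36(k-1)\Big),$$
which is of order $k^{1/2}$ and tends to $\infty$. (For $k=4$ the exact slope is $2\cdot20\cdot\frac4{25}\cdot\frac1{64}=\frac1{10}$, as in Section 2.)

This looks encouraging, but it proves nothing about a fixed time $t$ in the limit. The functions $k^{-1/2}(1-e^{-ks})$ also have slope $k^{1/2}$ at $0$, and they tend to $0$ uniformly. A diverging slope might come from a fast jitter of vanishing size. We must control about $\kappa_kt$ steps at once, and those steps interleave removals and insertions.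

If the chain instead first removed $k-m$ random leaves and only then inserted $k-m$ new ones, the argument above would apply verbatim: the values before and after would be conditionally independent given $\mathbf r_m$, with mean squared difference $2\,\mathbb E[\operatorname{Var}(f(\mathbf r_k)\mid\mathbf r_m)]$. The idea of the proof is that, for functions in $\mathcal I_k$, the chain at time $s$ *is* of this form, with a random $m$: removals can be moved past insertions at a controlled price.

## 7. Moving removals past insertions: a dual death process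

Let $\mathbf t\setminus i$ be $\mathbf t$ with leaf $i$ removed and the remaining leaves relabelled increasingly. Define
$$U_k:\mathcal I_{k+1}\to\mathcal I_k,\quad U_kf(\mathbf t)=\frac1{2k-1}\sum_ef(\mathbf t+e);\qquad
D_k:\mathcal I_{k-1}\to\mathcal I_k,\quad D_kf(\mathbf t)=\frac1k\sum_{i=1}^kf(\mathbf t\setminus i).$$
$U_k$ averages over a random insertion, $D_k$ over a random removal; both map invariant functions to invariant functions. For example, on $\mathcal I_4$, $U_3f$ is the constant $\frac45f(\text{comb})+\frac15f(\text{balanced})$, and $D_4U_3f$ is the same constant: this was the computation of Section 2.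

One step of the chain removes a leaf and then inserts it; for $f\in\mathcal I_k$ the label of the inserted leaf is irrelevant. So on $\mathcal I_k$, $k\ge2$, the generator of $\mathbf t_k(\cdot)$ is
$$A_k=\kappa_k(D_kU_{k-1}-I),\qquad\mathbb E[f(\mathbf t_k(s))\mid\mathbf t_k(0)=\mathbf t]=e^{sA_k}f(\mathbf t).$$
Put $A_1=0$ on $\mathcal I_1$ (the constants).

**Lemma 3.** For $k\ge2$, on $\mathcal I_k$: $(k+1)(2k-1)(U_kD_{k+1}-I)=A_k$.

*Proof.* The purpose is to compare "insert, then remove" with "remove, then insert". We have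
$$(2k-1)(k+1)\,U_kD_{k+1}f(\mathbf t)=\sum_e\sum_{i=1}^{k+1}f((\mathbf t+e)\setminus i).$$
The terms $i=k+1$ undo the insertion and give $(2k-1)f(\mathbf t)$. Fix $i\le k$. Let $e_i$ be the leaf edge of $i$, and let $e',e''$ be the other two edges at its neighbour; in $\mathbf t\setminus i$ they are merged into one edge $\bar e$. If $e\notin\{e_i,e',e''\}$, then up to labels $(\mathbf t+e)\setminus i$ is $\mathbf t\setminus i$ with a leaf attached to $e$. If $e$ is one of $e_i,e',e''$, the new leaf survives the removal of $i$ attached to $\bar e$, so up to labels $(\mathbf t+e)\setminus i$ is $(\mathbf t\setminus i)+\bar e$, which is $\mathbf t$ itself. So the edge $\bar e$ is counted three times, two more than it should be in a sum over the edges $a$ of $\mathbf t\setminus i$: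
$$\sum_ef((\mathbf t+e)\setminus i)=\sum_af((\mathbf t\setminus i)+a)+2f(\mathbf t)=(2k-3)U_{k-1}f(\mathbf t\setminus i)+2f(\mathbf t).$$
Summing over $i\le k$ and adding the terms $i=k+1$, the total is $\kappa_kD_kU_{k-1}f+(4k-1)f$. Since $(k+1)(2k-1)-(4k-1)=2k^2-3k=\kappa_k$, subtracting $(k+1)(2k-1)f$ leaves $\kappa_k(D_kU_{k-1}-I)f$. $\square$

**Lemma 4.** $A_{k+1}D_{k+1}=D_{k+1}A_k$ on $\mathcal I_k$, $k\ge1$.

*Proof.* For $k=1$ both sides are $0$, since $D_2$ of a constant is constant. For $k\ge2$ note $\kappa_{k+1}=(k+1)(2k-1)$. The left side is $\kappa_{k+1}(D_{k+1}U_kD_{k+1}-D_{k+1})$ by definition of $A_{k+1}$, and the right side is the same by Lemma 3. $\square$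

For $1\le m<k$ let $D_{k,m}=D_kD_{k-1}\cdots D_{m+1}$, $U_{m,k}=U_mU_{m+1}\cdots U_{k-1}$ and $Q_{k,m}=D_{k,m}U_{m,k}$; for $m=k$ all three are $I$. So $Q_{k,m}$ means: remove $k-m$ leaves, then insert $k-m$. Applying Lemma 4 repeatedly, for $2\le m\le k$,
$$A_kQ_{k,m}=D_{k,m}A_mU_{m,k}=\kappa_mD_{k,m}(D_mU_{m-1}-I)U_{m,k}=\kappa_m(Q_{k,m-1}-Q_{k,m}),\tag{10}$$
and $A_kQ_{k,1}=D_{k,1}A_1U_{1,k}=0$.

The right side of (10) is the generator of a death process acting on the index $m$. Let $N^k$ be the pure death process started at $k$ that jumps from $m$ to $m-1$ at rate $\kappa_m$ ($m\ge2$) and is absorbed at $1$. For $k=4$ the rates are $20$, $9$, $2$.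

**Lemma 5 (duality).** On $\mathcal I_k$, $e^{sA_k}=\sum_{m=1}^k\mathbb P(N^k_s=m)\,Q_{k,m}$.

*Proof.* Call the right side $R_s$; then $R_0=Q_{k,k}=I$. The forward equations for $N^k$ say that mass leaves $m$ for $m-1$ at rate $\kappa_m$. With (10),
$$R_s'=\sum_{m\ge2}\mathbb P(N^k_s=m)\,\kappa_m(Q_{k,m-1}-Q_{k,m})=A_kR_s .$$
This linear equation with $R_0=I$ has the unique solution $e^{sA_k}$. $\square$

**Lemma 6.** $U_{m,k}f(\mathbf s)=\mathbb E[f(\mathbf r_k)\mid\mathbf r_m=\mathbf s]$. For $f\in\mathcal I_m$, $g\in\mathcal I_k$: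
$$\mathbb E[(D_{k,m}f)(\mathbf r_k)\,g(\mathbf r_k)]=\mathbb E[f(\mathbf r_m)\,U_{m,k}g(\mathbf r_m)].$$

*Proof.* The first claim is the Markov property of the growth chain. For the second, take $m=k-1$. By invariance of $f$, of $g$ and of the law of $\mathbf r_k$ under relabelling, the $k$ numbers $\mathbb E[f(\mathbf r_k\setminus i)g(\mathbf r_k)]$ all equal the one with $i=k$. Since $\mathbf r_k\setminus k=\mathbf r_{k-1}$, that one is $\mathbb E[f(\mathbf r_{k-1})g(\mathbf r_k)]=\mathbb E[f(\mathbf r_{k-1})U_{k-1}g(\mathbf r_{k-1})]$. Iterate for general $m$ (the case $m=k$ is trivial). $\square$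

**Proposition 7.** For $f\in\mathcal I_k$,
$$\mathbb E\big[(f(\mathbf t_k(s))-f(\mathbf t_k(0)))^2\big]=2\sum_{m=1}^k\mathbb P(N^k_s=m)\,\mathbb E\big[\operatorname{Var}(f(\mathbf r_k)\mid\mathbf r_m)\big].$$

*Proof.* By stationarity the left side is $2\,\mathbb E[f(\mathbf r_k)^2]-2\,\mathbb E[f(\mathbf r_k)\,e^{sA_k}f(\mathbf r_k)]$. By Lemma 6 (first with $U_{m,k}f$ in the role of $f$),
$$\mathbb E[f(\mathbf r_k)\,Q_{k,m}f(\mathbf r_k)]=\mathbb E\big[(U_{m,k}f(\mathbf r_m))^2\big]=\mathbb E\big[\mathbb E[f(\mathbf r_k)\mid\mathbf r_m]^2\big].$$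
Insert Lemma 5 and use $\mathbb E[f^2]-\mathbb E[\mathbb E[f\mid\mathbf r_m]^2]=\mathbb E[\operatorname{Var}(f\mid\mathbf r_m)]$. $\square$

Check for $k=4$, $f=H$: the conditional variance is $0$ for $m=4$ and $\frac4{25}$ for $m\le3$, and $\mathbb P(N^4_s=4)=e^{-20s}$. This is the formula of Section 2.

## 8. The conditional variance of the average height, and the proof of Theorem A

Let
$$v_{k,m}(\mathbf s)=\operatorname{Var}(F_k(\mathbf r_k)\mid\mathbf r_m=\mathbf s),\qquad V_k(m)=\mathbb E[v_{k,m}(\mathbf r_m)].$$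
Since $v_{k,m}=U_{m,k}(F_k^2)-(U_{m,k}F_k)^2$, it lies in $\mathcal I_m$. Since $\mathbf r_m$ is a function of $\mathbf r_{m+1}$, $V_k(m)$ is nonincreasing in $m$; and $0\le V_k\le4$ by (8).

**Lemma 8.** For $k\ge4m$,
$$v_{k,m}(\mathbf r_m)\ge\frac1{110}\,m^{-1/2}\,\frac{J_m}{\gamma_m}-\xi_{k,m},\qquad\xi_{k,m}\ge0,\quad\mathbb E[\xi_{k,m}]\le\frac{288}m .$$
In particular there is $m_0$ with $V_k(m)\ge0.004\,m^{-1/2}$ for all $m\ge m_0$ and $k\ge4m$.

*Proof.* *First, write the conditional variance as a sum over insertions.* As $(a_lH_l)$ is a martingale, $\mathbb E[F_k(\mathbf r_k)\mid\mathbf r_l]=k^{-3/2}a_lH_l/a_k=b_k^{1/2}a_lH_l$ with $b_k=(k^{3/2}a_k)^{-2}\in[\frac1\pi,1]$ by (7). Martingale increments are orthogonal, also conditionally on $\mathbf r_m$, so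
$$v_{k,m}(\mathbf r_m)=b_k\sum_{l=m}^{k-1}a_{l+1}^2\,\mathbb E\big[\operatorname{Var}(H_{l+1}\mid\mathbf r_l)\,\big|\,\mathbf r_m\big].$$
*Second, bound each summand from below by (9).* The main term uses $\mathbb E[J_l\mid\mathbf r_m]=\gamma_lJ_m/\gamma_m$, and by (7)
$$a_{l+1}^2\,\frac{\gamma_l}{2l-1}\ge(l+1)^{-3}\,\frac{l^{5/2}}{4l}\ge\frac{l^{-3}}8\cdot\frac{l^{3/2}}4=\frac1{32}\,l^{-3/2}.$$
Since $k\ge4m$, $\sum_{l=m}^{k-1}l^{-3/2}\ge2(m^{-1/2}-k^{-1/2})\ge m^{-1/2}$. With $b_k/32\ge\frac1{32\pi}\ge\frac1{110}$ we get the main term of the lemma.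

*Third, bound what is subtracted.* As $b_k\le1$, it is at most
$$\xi_{k,m}:=9\sum_{l=m}^{k-1}a_{l+1}^2\,\frac{\mathbb E[H_l^2\mid\mathbf r_m]}{(2l-1)^2},\qquad
\mathbb E[\xi_{k,m}]\le9\sum_{l\ge m}4l^{-3}\cdot4l^3\cdot l^{-2}=144\sum_{l\ge m}l^{-2}\le\frac{288}m$$
by (7), (8) and $2l-1\ge l$.

*Finally take expectations.* By (6), $V_k(m)\ge\frac{\sqrt\pi}{220}m^{-1/2}-\frac{288}m$ and $\frac{\sqrt\pi}{220}>0.008$. So $m_0=72000^2$ works, since then $288/m\le0.004\,m^{-1/2}$ for $m\ge m_0$. $\square$

### Proof of Theorem A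

**Step 1.** *The purpose is to see how far the dual process has come down at time $t$, uniformly in $k$.* Let $0<t\le1$, $m=\lceil2/t\rceil\le3/t$ and $k\ge4m$. Since $\kappa_l\ge l(l-1)$ for $l\ge2$, the time $N^k$ takes to reach $m$ has mean
$$\sum_{l=m+1}^k\frac1{\kappa_l}\le\sum_{l>m}\frac1{l(l-1)}=\frac1m\le\frac t2 .$$
By Markov's inequality
$$\mathbb P(N^k_t\le\lceil2/t\rceil)\ge\tfrac12 .\tag{11}$$

**Step 2.** *The purpose is a lower bound for the chain.* Let $t\le t_0:=1/m_0$, so that $m\ge m_0$. By Proposition 7, the monotonicity of $V_k$, (11) and Lemma 8,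
$$\mathbb E\big[(F_k(\mathbf t_k(t))-F_k(\mathbf t_k(0)))^2\big]\ge2\cdot\tfrac12\,V_k(m)\ge0.004\,m^{-1/2}\ge0.004\sqrt{t/3}\ge0.002\sqrt t .$$

**Step 3.** *The purpose is to let $k\to\infty$ at fixed $t$.* By the characterization of $\mathcal T$, Lemma 1 and the continuous mapping theorem, $(F_k(\mathbf t_k(0)),F_k(\mathbf t_k(t)))\to(F(\mathcal T(0)),F(\mathcal T(t)))$ in law. By (8) the increments $F_k(\mathbf t_k(t))-F_k(\mathbf t_k(0))$ have sixth moments bounded in $k$, so their second and fourth powers are uniformly integrable, and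
$$\text{second and fourth moments of the increment converge as }k\to\infty.\tag{12}$$
Therefore $\mathbb E[(F(\mathcal T(t))-F(\mathcal T(0)))^2]\ge0.002\sqrt t$ for $0<t\le t_0$. This is (1), with $c_1=0.002$.

**Step 4.** *The purpose is to compare.* Suppose $(\mathcal T_{c'u(\lambda t,\cdot)})_{t\ge0}$ had the law of $\mathcal T$, or just that its law at the times $0,t$ agreed with that of $\mathcal T$ for arbitrarily small $t>0$. Since $F(\mathcal T_{c'u(\lambda t,\cdot)})=c'Y_{\lambda t}$, (5) gives for those $t$ that are small enough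
$$0.002\,t^{1/2}\le c'^2(10K+392)(\lambda t)^{6/7},$$
that is, $0.002\le c'^2(10K+392)\lambda^{6/7}t^{5/14}$. This is false for small $t$, since $\frac67>\frac12$. $\blacksquare$

## 9. Sums of squared increments: the proof of Theorem B

Fix $T_0,\lambda,c'>0$. For a real path $x$ put $\sigma=T_0/n$ and $S_n=\sum_{i<n}(x_{(i+1)\sigma}-x_{i\sigma})^2$. Let $S_n^A$ and $S_n^Z$ be the values for $x_t=F(\mathcal T(t))$ and for $x_t=c'Y_{\lambda t}$. By (5) and stationarity $\mathbb E[S^Z_n]=O(n\cdot n^{-6/7})=O(n^{1/7})$, so $n^{-1/2}S_n^Z\to0$ in $L^1$.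

By (1), $\mathbb E[S_n^A]$ is at least of order $n\cdot n^{-1/2}=n^{1/2}$. But a large expectation does not make a random variable large with high probability: (1) averages over the starting tree, and it could come from rare trees. We therefore need the lower bound on the mean squared increment for *most* starting trees. Lemma 8 is already stated pointwise in $\mathbf r_m$ for this purpose.

**Proposition 9.** For every $\delta\in(0,\frac12)$ there are $\epsilon>0$ and $n_0$ with $\mathbb P(S^A_n<\epsilon n^{1/2})\le5\delta$ for $n\ge n_0$.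

**Step 1.** *The purpose is to show that the conditional variance is of order $m^{-1/2}$ for most $\mathbf r_m$: there are $\epsilon_1>0$, $m_1\ge2$ with*
$$\mathbb P\big(v_{k,m}(\mathbf r_m)\ge\epsilon_1m^{-1/2}\big)\ge1-\delta\qquad(m\ge m_1,\ k\ge4m).$$
Since $j_e^2$ counts the pairs of leaves whose root paths both use $e$, $J=\sum_{i,i'}\#\{\text{edges common to the root paths of }i,i'\}$. Hence $m^{-5/2}J_m=G(\tau_{\sqrt m}(\mathbf r_m))$. (For $m=2$: $J=6$ and $6\cdot2^{-5/2}=\frac{3\sqrt2}4$, as in Section 3.) As $m\to\infty$ this converges in law, by Lemma 1, to $G(\mathcal T_{c\mathbf e})=c\iint\min_{[x\wedge y,x\vee y]}\mathbf e\,dx\,dy$, which is a.s. positive because $\mathbf e>0$ on $(0,1)$. Choose $\epsilon_2>0$ with $\mathbb P(G(\mathcal T_{c\mathbf e})\le\epsilon_2)\le\delta/4$. By the portmanteau theorem, $\mathbb P(m^{-5/2}J_m\le\epsilon_2)\le\delta/2$ for all $m\ge m_1$, with a suitable $m_1$. By Markov's inequality and Lemma 8, $\mathbb P(\xi_{k,m}\ge\frac{576}{\delta m})\le\delta/2$. Off these two events,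 (7) gives $J_m/\gamma_m\ge\epsilon_2/2$, and
$$v_{k,m}(\mathbf r_m)\ge\frac{\epsilon_2}{220}\,m^{-1/2}-\frac{576}{\delta m}\ge\frac{\epsilon_2}{440}\,m^{-1/2}$$
after increasing $m_1$. Take $\epsilon_1=\epsilon_2/440$.

**Step 2.** *The purpose is to transfer this to the starting tree of the chain.* Let
$$g^k_t(\mathbf t)=\mathbb E\big[(F_k(\mathbf t_k(t))-F_k(\mathbf t))^2\,\big|\,\mathbf t_k(0)=\mathbf t\big].$$
*We claim that there is $t_1\in(0,1]$ such that for $t\le t_1$ and $k\ge4\lceil2/t\rceil$,*
$$\mathbb P\big(g^k_t(\mathbf r_k)\ge\tfrac{\epsilon_1}{16}\sqrt t\big)\ge1-2\delta .$$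
For fixed $\mathbf t$ apply Lemma 5 to $f_{\mathbf t}=(F_k-F_k(\mathbf t))^2\in\mathcal I_k$ and evaluate at $\mathbf t$. By Lemma 6, $U_{m,k}f_{\mathbf t}(\mathbf s)=\mathbb E[(F_k(\mathbf r_k)-F_k(\mathbf t))^2\mid\mathbf r_m=\mathbf s]\ge v_{k,m}(\mathbf s)$, since the mean square deviation from a constant is at least the variance. The operator $D_{k,m}$ is an average, hence positive. So
$$g^k_t\ge\sum_m\mathbb P(N^k_t=m)\,D_{k,m}v_{k,m}.\tag{13}$$
Let $m_2=\lceil2/t\rceil$ and $p=\mathbb P(m_1\le N^k_t\le m_2)$. By (11), $\mathbb P(N^k_t\le m_2)\ge\frac12$. To be below $m_1$ at time $t$, the process must have made the jump from $m_1$ to $m_1-1$, so (for $k\ge m_1$, which holds for small $t$) $\mathbb P(N^k_t<m_1)\le\mathbb P(E_{m_1}/\kappa_{m_1}\le t)\le\kappa_{m_1}t\le\frac14$ for small $t$. Hence $p\ge\frac14$.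

Let $B_m=\{v_{k,m}\ge\epsilon_1m^{-1/2}\}\subset\mathbb T_m$, whose indicator is in $\mathcal I_m$, and let
$$\beta=\sum_{m=m_1}^{m_2}\mathbb P(N^k_t=m)\,D_{k,m}1_{B_m}\le p .$$
By Lemma 6 with $g=1$, $\mathbb E[(D_{k,m}1_{B_m})(\mathbf r_k)]=\mathbb P(\mathbf r_m\in B_m)\ge1-\delta$ for $m_1\le m\le m_2$, by Step 1 and $k\ge4m_2$. So $\mathbb E[p-\beta(\mathbf r_k)]\le\delta p$, and by Markov's inequality $\mathbb P(\beta(\mathbf r_k)<p/2)\le2\delta$. Where $\beta\ge p/2$, (13) gives
$$g^k_t\ge\epsilon_1m_2^{-1/2}\beta\ge\epsilon_1m_2^{-1/2}\,\frac p2\ge\frac{\epsilon_1}8\,m_2^{-1/2}\ge\frac{\epsilon_1}8\sqrt{\frac t3}\ge\frac{\epsilon_1}{16}\sqrt t .$$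

**Step 3.** *The purpose is to sum over the path and compare the sum with its conditional means.* Let $n$ be so large that $\sigma=T_0/n\le t_1$, and let $k\ge4\lceil2/\sigma\rceil$. Put
$$\Delta_i=F_k(\mathbf t_k((i+1)\sigma))-F_k(\mathbf t_k(i\sigma)),\qquad S_n^k=\sum_{i<n}\Delta_i^2,\qquad\Sigma=\sum_{i<n}g^k_\sigma(\mathbf t_k(i\sigma)).$$
Each $\mathbf t_k(i\sigma)$ is uniform, so by Step 2 the expected number of $i$ with $g^k_\sigma(\mathbf t_k(i\sigma))<\frac{\epsilon_1}{16}\sqrt\sigma$ is at most $2\delta n$. By Markov's inequality this number is less than $n/2$ with probability at least $1-4\delta$, and then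
$$\Sigma\ge\frac n2\cdot\frac{\epsilon_1}{16}\sqrt\sigma=2\epsilon n^{1/2},\qquad\epsilon:=\frac{\epsilon_1\sqrt{T_0}}{64}.$$
By the Markov property, $S_n^k-\Sigma$ is a sum of $n$ martingale differences $\Delta_i^2-\mathbb E[\Delta_i^2\mid\mathbf t_k(r),r\le i\sigma]$. So its variance is at most $n\,\mathbb E[\Delta_0^4]$, and by Chebyshev's inequality $\mathbb P(|S_n^k-\Sigma|>\epsilon n^{1/2})\le\epsilon^{-2}\,\mathbb E[\Delta_0^4]$. Together,
$$\mathbb P(S_n^k<\epsilon n^{1/2})\le4\delta+\epsilon^{-2}\,\mathbb E[\Delta_0^4].$$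

**Step 4.** *The purpose is to let $k\to\infty$, then $n\to\infty$.* As $k\to\infty$ with $n$ fixed, $S^k_n\to S^A_n$ in law (finite-dimensional convergence and continuity of $F$), and by (12) $\mathbb E[\Delta_0^4]\to\omega(\sigma):=\mathbb E[(F(\mathcal T(\sigma))-F(\mathcal T(0)))^4]$. By the portmanteau theorem for open sets,
$$\mathbb P(S_n^A<\epsilon n^{1/2})\le\liminf_{k\to\infty}\mathbb P(S_n^k<\epsilon n^{1/2})\le4\delta+\epsilon^{-2}\omega(\sigma).$$
By path continuity $F(\mathcal T(\sigma))-F(\mathcal T(0))\to0$ a.s. as $\sigma\to0$. By (8) and Fatou's lemma $\mathbb E[F(\mathcal T(\sigma))^6]\le960$, so the fourth powers are uniformly integrable and $\omega(\sigma)\to0$. Hence the right side is at most $5\delta$ for large $n$. This proves Proposition 9. $\square$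

### Proof of Theorem B

Given $M$ and $\delta$, for large $n$ we have $\epsilon n^{1/2}\ge M$ and $\mathbb P(S_n^A<M)\le5\delta$. So $S_n^A\to\infty$ in probability. For a semimartingale in any filtration, sums of squared increments along partitions with mesh tending to $0$ converge in probability to the finite quadratic variation. So $F(\mathcal T(\cdot))$ is not a semimartingale.

For singularity, take for each $q\ge1$ the $\epsilon_q>0$ given by Proposition 9 with $5\delta=2^{-q}$, and then $n_q\uparrow\infty$ so large that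
$$\mathbb P(S^A_{n_q}<\epsilon_qn_q^{1/2})\le2^{-q},\qquad\mathbb P(S^Z_{n_q}\ge\epsilon_qn_q^{1/2})\le2^{-q};$$
the second is possible because $n^{-1/2}S_n^Z\to0$ in $L^1$. By the Borel–Cantelli lemma the path event
$$\{S_{n_q}\ge\epsilon_qn_q^{1/2}\text{ for all but finitely many }q\}$$
has probability $1$ for the Aldous diffusion and $0$ for Zambotti's process. It depends on the tree-valued path only through $F$ on $[0,T_0]$. $\blacksquare$

## 10. A second moment by generating functions: the proof of Theorem C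

In Proposition 7 everything is explicit except $\mathbb E[\operatorname{Var}(F_k(\mathbf r_k)\mid\mathbf r_m)]$. As $\mathbb E[F_k(\mathbf r_k)\mid\mathbf r_m]=b_k^{1/2}a_mH_m$, this needs only the second moment of $H_m$.

**Lemma 10.** $\displaystyle\mathbb E[H_m^2]=\frac{m(2m-1)(5m+1)}3-\frac{m+1}2\cdot\frac{\sqrt\pi}{a_m}$ for $m\ge1$.

For $m=2$, $a_2=\sqrt\pi/4$ and the formula gives $22-6=16=4^2$. For $m=3$, $a_3=\sqrt\pi/8$ and it gives $80-16=64=8^2$.

*Proof.* For $m=1$ both sides are $2-1=1$. Let $m\ge2$.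

**Step 1.** *The purpose is to pass to plane trees.* Each element of $\mathbb T_m$ has $2^{m-1}$ planar embeddings (a choice of order at each of the $m-1$ branch points), and each plane binary tree with $m$ leaves has $m!$ labellings. A uniform pair (element of $\mathbb T_m$, embedding) is thus a uniform pair (plane tree, labelling). So $H_m$ has the law of $H$ under the uniform law on the $C_{m-1}$ plane binary trees with $m$ leaves, where $C_n=\frac1{n+1}\binom{2n}n$.

**Step 2.** *The purpose is a functional equation.* Let $\mathcal G(z,q)=\sum z^{\#\text{leaves}}q^H$ over plane binary trees. The root edge contributes $j_e=\#\text{leaves}$ to $H$. Either the tree is a single edge, or beyond the root edge there are two trees, and each of their leaves gets one extra factor $q$. So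
$$\mathcal G(z,q)=zq+\mathcal G(zq,q)^2 .$$

**Step 3.** *The purpose is to compute the derivatives in $q$ at $q=1$.* Let $s=\sqrt{1-4z}$, so $s_z=-2/s$. At $q=1$, solving the quadratic, $\mathcal G=\frac{1-s}2$, hence $\mathcal G_z=s^{-1}$ and $\mathcal G_{zz}=2s^{-3}$. Differentiating once in $q$ and setting $q=1$, $\mathcal G_q=z+2\mathcal G(z\mathcal G_z+\mathcal G_q)$ with $2\mathcal G=1-s$. So
$$s\,\mathcal G_q=z+(1-s)\frac zs=\frac zs,\qquad\mathcal G_q=zs^{-2}=\frac z{1-4z},\qquad\mathcal G_{zq}=s^{-4}.$$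
Differentiating twice and setting $q=1$, $\mathcal G_{qq}=2(z\mathcal G_z+\mathcal G_q)^2+2\mathcal G(z^2\mathcal G_{zz}+2z\mathcal G_{zq}+\mathcal G_{qq})$, so
$$s\,\mathcal G_{qq}=\frac{2z^2(1+s)^2}{s^4}+(1-s)\Big(\frac{2z^2}{s^3}+\frac{2z}{s^4}\Big).$$
Here $(1+s)^2+s(1-s)=1+3s$, so $\mathcal G_{qq}=\big(2z^2(1+3s)+2z(1-s)\big)s^{-5}$.

**Step 4.** *The purpose is to extract coefficients.* As $\mathcal G_{qq}+\mathcal G_q$ has coefficients $\sum(H(H-1)+H)=\sum H^2$,
$$C_{m-1}\mathbb E[H_m^2]=[z^m]\big(2z^2s^{-5}+2zs^{-5}+6z^2s^{-4}-2zs^{-4}+zs^{-2}\big).$$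
From $s^{-1}=\sum\binom{2n}nz^n$ and the binomial series, $[z^n]s^{-5}=\frac{(2n+1)(2n+3)}3\binom{2n}n$, because the ratio of the coefficients of $(1-4z)^{-5/2}$ and $(1-4z)^{-1/2}$ is $\frac{(n+\frac12)(n+\frac32)}{\frac12\cdot\frac32}$. Also $[z^n]s^{-4}=(n+1)4^n$ and $[z^n]s^{-2}=4^n$. With $\binom{2m-2}{m-1}=mC_{m-1}$ and $\binom{2m-4}{m-2}=\frac{m-1}{2(2m-3)}\binom{2m-2}{m-1}$, the first two terms give
$$\tfrac23(2m-3)(2m-1)\tbinom{2m-4}{m-2}+\tfrac23(2m-1)(2m+1)\tbinom{2m-2}{m-1}=\tfrac{m(2m-1)}3C_{m-1}\big[(m-1)+2(2m+1)\big],$$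
which is $\frac{m(2m-1)(5m+1)}3C_{m-1}$. The last three give
$$6(m-1)4^{m-2}-2m4^{m-1}+4^{m-1}=-(2m+2)4^{m-2}=-\tfrac{m+1}2\,4^{m-1}.$$
Finally $\mathbb E[H_m]=[z^m]\mathcal G_q/C_{m-1}=4^{m-1}/C_{m-1}$, and by (6) this equals $\sqrt\pi/a_m$. Dividing by $C_{m-1}$ gives the lemma. $\square$

### The exact formula

**Step 1.** *The purpose is to find $\lim_kV_k(m)$.* We have $V_k(m)=\mathbb E[F_k(\mathbf r_k)^2]-b_ka_m^2\,\mathbb E[H_m^2]$, and $b_k\to1$. By Lemma 10, $\mathbb E[F_k(\mathbf r_k)^2]=k^{-3}\mathbb E[H_k^2]\to\frac{10}3$: the first term of the lemma is $\frac{10}3k^3+O(k^2)$, and the second is $O(k\cdot k^{3/2})$ by (7). Hence $V_k(m)\to\frac{10}3-a_m^2\,\mathbb E[H_m^2]=V(m)$, the function in Theorem C.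

**Step 2.** *The purpose is to let $k\to\infty$ in the death process.* Since $\sum_l\kappa_l^{-1}<\infty$, a.s. $\tau_m<\infty$ and $\tau_m\to0$, so $N_t<\infty$ for $t>0$. Realize all the $N^k$ with the same variables: $N^k_t=\min\{m\ge1:\sum_{l=m+1}^kE_l/\kappa_l\le t\}$, for $k\ge 2$. Partial sums are at most $\tau_m$, so $N^k_t\le N_t$. If $N_t=n>1$ then $\tau_{n-1}>t$, so for all large $k$ the partial sum for $m=n-1$ exceeds $t$ and $N^k_t\ge n$. Thus a.s. $N_t^k=N_t$ for all large $k$. As $0\le V_k\le4$, bounded convergence gives $2\,\mathbb E[V_k(N^k_t)]\to2\,\mathbb E[V(N_t)]$. The left side is $\mathbb E[(F_k(\mathbf t_k(t))-F_k(\mathbf t_k(0)))^2]$ by Proposition 7, which converges to $\mathbb E[(F(\mathcal T(t))-F(\mathcal T(0)))^2]$ by (12). This is the formula.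

### The asymptotics as $t\downarrow0$

**Step 1.** *The purpose is the size of $V(m)$.* By the ratio computed before (7), $\log(a_mm^{3/2})=-\frac12\sum_{l\ge m}\log(1-\frac3{4l^2}+\frac1{4l^3})=O(1/m)$, so $a_m=m^{-3/2}(1+O(1/m))$. Then $\frac{m(2m-1)(5m+1)}3a_m^2=\frac{10}3+O(1/m)$, and
$$V(m)=\frac{\sqrt\pi}2\,m^{-1/2}+O(1/m).$$

**Step 2.** *The purpose is the size of $N_t$.* From $2(l-1)(l-2)\le\kappa_l\le2l(l+1)$ for $l\ge2$, telescoping gives $\frac1{2(m+1)}\le\mathbb E\tau_m\le\frac1{2(m-1)}$ for $m\ge2$ (the lower bound also for $m=1$), so $\mathbb E\tau_m=\frac1{2m}(1+O(\frac1m))$. Also $\operatorname{Var}\tau_m=\sum_{l>m}\kappa_l^{-2}=O(m^{-3})$. So $m\tau_m\to\frac12$ in probability. As $\tau_m$ is nonincreasing in $m$, $\{N_t\le m\}=\{\tau_m\le t\}$. Take $m=\lfloor x/t\rfloor$, so $mt\to x$: then $\mathbb P(N_t\le m)=\mathbb P(m\tau_m\le mt)$ tends to $0$ if $x<\frac12$ and to $1$ if $x>\frac12$. Hence $tN_t\to\frac12$ in probability, and by Step 1 $t^{-1/2}V(N_t)\to\frac{\sqrt\pi}2\sqrt2$ in probability.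

**Step 3.** *The purpose is to take expectations, for which small values of $N_t$ must be excluded.* Let $m_*=\lfloor1/(8t)\rfloor$, with $t$ small enough that $m_*\ge1$. Then $\mathbb E\tau_{m_*}\ge\frac1{2(m_*+1)}\ge\frac1{4m_*}\ge2t$. By Chebyshev's inequality
$$\mathbb P(N_t\le m_*)=\mathbb P(\tau_{m_*}\le t)\le\frac{\operatorname{Var}(\tau_{m_*})}{(\mathbb E\tau_{m_*}/2)^2}=O(1/m_*)=O(t).$$
Since $0\le V\le4$, the event $\{N_t\le m_*\}$ contributes $O(t)=o(t^{1/2})$ to $\mathbb E[V(N_t)]$. On $\{N_t>m_*\}$ we have $tN_t>\frac18$, so $t^{-1/2}V(N_t)\le C(tN_t)^{-1/2}$ is bounded. By bounded convergence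
$$2\,\mathbb E[V(N_t)]\sim2\cdot\frac{\sqrt\pi}2\sqrt2\,\sqrt t=\sqrt{2\pi t}.\qquad\blacksquare$$

## 11. Deterministic time changes are linear: the proof of Corollary D

Theorem A excludes $u(\lambda t,\cdot)$. A general deterministic time change $u(\theta(t),\cdot)$ could distort small times, so comparing exponents at $0$ does not suffice. The point is that stationarity forces $\theta$ to be affine. Let
$$g_A(t)=\mathbb E[(F(\mathcal T(t))-F(\mathcal T(0)))^2],\qquad g_Z(t)=c^2\,\mathbb E[(Y_t-Y_0)^2].$$

**Step 1.** *The purpose is to see that $g_A$ is positive and vanishes at $0$.* $V$ is nonincreasing as a limit of the $V_k$, and $V(m)\ge0.004\,m^{-1/2}$ for $m\ge m_0$ by Lemma 8; so $V>0$ everywhere. By Theorem C, $g_A(t)=2\,\mathbb E[V(N_t)]>0$ for $t>0$, and $g_A(t)\to0$ as $t\downarrow0$.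

**Step 2.** *The purpose is to see that $g_Z$ is strictly increasing unless it vanishes.* Since $u$ is Markov, reversible and path-continuous, its semigroup $(P_t)$ on $L^2$ of the law of $\mathbf e$ is a symmetric contraction semigroup. It is strongly continuous: for bounded continuous $f$, Jensen's inequality gives $\|P_tf-f\|^2\le\mathbb E[(f(u_t)-f(u_0))^2]\to0$, and such $f$ are dense. The functional $w\mapsto\int_0^1w$ is in this $L^2$ space, and by the spectral theorem its inner product with its image under $P_t$ is $\int e^{-xt}\rho(dx)$ for a finite measure $\rho$ on $[0,\infty)$. So $g_Z(t)=2c^2\int(1-e^{-xt})\,\rho(dx)$. If $g_Z\not\equiv0$ then $\rho((0,\infty))>0$, and $g_Z$ is continuous and strictly increasing with $g_Z(0)=0$.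

**Step 3.** *The purpose is to show that $\theta$ is affine.* Suppose $\theta$ is as excluded in the corollary. Comparing the mean squared increments of $F$ between the times $s$ and $t$, stationarity of both processes gives
$$g_Z(|\theta(t)-\theta(s)|)=g_A(|t-s|)\qquad(s,t\ge0).$$
Since $g_A>0$ on $(0,\infty)$, $g_Z\not\equiv0$, so $g_Z$ is strictly increasing and
$$|\theta(t)-\theta(s)|=\chi(|t-s|),\qquad\chi=g_Z^{-1}\circ g_A .$$
Here $\chi(r)>0$ for $r>0$ and $\chi(r)\to0$ as $r\downarrow0$. So $\theta$ is continuous and injective, hence strictly monotone. For a monotone function distances add: $\chi(r+s)=|\theta(r+s)-\theta(r)|+|\theta(r)-\theta(0)|=\chi(s)+\chi(r)$. A nonnegative additive function on $[0,\infty)$ is linear, so $\chi(r)=\lambda r$ with $\lambda>0$, and $\theta(t)=\theta(0)\pm\lambda t$. As $\theta\ge0$ on $[0,\infty)$, the sign is $+$.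

**Step 4.** *The purpose is to reduce to Theorem A.* By stationarity of $u$, $(u(\theta(0)+\lambda t,\cdot))_{t\ge0}$ has the law of $(u(\lambda t,\cdot))_{t\ge0}$. So $(\mathcal T_{c\,u(\lambda t,\cdot)})_{t\ge0}$ would have the law of $\mathcal T$, which contradicts Theorem A. $\blacksquare$
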